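\title{Flattening of level sets for reaction--diffusion equations\\ starting from an asymptotically flat subgraph}

\begin{abstract}
We consider the equation $\partial_t u=\Delta u+f(u)$ in $\mathbb{R}^N$ with initial datum the indicator function of the subgraph $\{x_N\le\gamma(x')\}$ of a locally bounded function $\gamma$. We prove that if the state $1$ invades the state $0$ and $\nabla\gamma(x')\to0$ as $|x'|\to\infty$, then the level sets of $u(t,\cdot)$ become flat as $t\to\infty$, uniformly in space and in the level. This proves a conjecture posed by Hamel and Rossi. The proof compares $u$ with its reflections across hyperplanes whose normal is almost horizontal: such a hyperplane can be used as soon as it misses one fixed bounded set. This bounds the slope of the level sets far from the origin, uniformly in $t>0$ and for every nonlinearity $f$. The same bound gives the sharp result when $|\nabla\gamma|$ is asymptotically at most $L$, a characterization of this condition in terms of $u$, and the optimal decay rate $|x|^{-1/2}$ of the slope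 when $\gamma$ is constant outside a compact set.
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{The question}
Let $N\ge2$ and let $f\in C^1([0,1])$ satisfy $f(0)=f(1)=0$; we extend $f$ by $0$ outside $[0,1]$. Write $x=(x',x_N)\in\mathbb{R}^{N-1}\times\mathbb{R}$ and $\nabla'=\nabla_{x'}$. Given $\gamma\in L^\infty_{\mathrm{loc}}(\mathbb{R}^{N-1})$, let $u$ be the solution of
\begin{equation}\label{eq:pde}
\partial_t u=\Delta u+f(u),\qquad t>0,\ x\in\mathbb{R}^N,
\end{equation}
with initial datum
\begin{equation}\label{eq:datum}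
u_0=\mathbf{1}_U,\qquad U=\{x\in\mathbb{R}^N:\ x_N\le\gamma(x')\}.
\end{equation}
These assumptions on $f$, $\gamma$ and $u$ are in force throughout the paper. At time $0$ the graph of $\gamma$ separates the two constant steady states, $1$ below and $0$ above. For $t>0$ the function $u(t,x',\cdot)$ decreases strictly from $1$ to $0$, so for every $\lambda\in(0,1)$ the level set $\{u(t,\cdot)=\lambda\}$ is the graph of a function $x_N=X_\lambda(t,x')$, and these graphs describe the interface at time $t$. With $p=-\partial_{x_N}u>0$, their slope is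
\begin{equation}\label{eq:slope}
\nabla'X_\lambda(t,x')=\frac{\nabla'u}{p}\bigl(t,x',X_\lambda(t,x')\bigr);
\end{equation}
all this is proved in Proposition~\ref{prop:basic}. We ask when the interface becomes horizontal as $t\to\infty$.

If $\gamma$ is constant, then $u$ depends only on $(t,x_N)$ and every level set is a horizontal hyperplane. The next example shows that a slope present at infinity need not be forgotten.

\begin{example}\label{ex:tilted}
Let $L\ge0$ and $\gamma(x')=Lx_1$. The half-space $U$ is invariant under translations in the directions $e_1+Le_N$ and $e_i$, $2\le i\le N-1$. By uniqueness so is $u(t,\cdot)$, which gives $\partial_{x_1}u=Lp$ and $\partial_{x_i}u=0$. Hence $|\nabla'u|=Lp$ everywhere, and every level set has slope exactly $L$ at all times.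
\end{example}

So a condition such as $\nabla\gamma(x')\to0$ as $|x'|\to\infty$ is natural. Under it, $U$ looks like a horizontal half-space around every distant point of its boundary, and the graph of $\gamma$ can be steep or discontinuous only in a bounded region. If the state $1$ spreads, the interface leaves that region, and one guesses that the irregularity is forgotten. Two hypotheses express spreading.
\begin{description}
\item[(I) Invasion.] Some solution of \eqref{eq:pde} with a compactly supported initial datum with values in $[0,1]$ converges to $1$ as $t\to\infty$, locally uniformly in $\mathbb{R}^N$.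
\item[(F) Front.] Equation \eqref{eq:pde} has a solution $\varphi(x\cdot e-ct)$ with $|e|=1$, $c>0$, $\varphi(-\infty)=1$ and $\varphi(+\infty)=0$.
\end{description}
It is known that (F) implies (I). The following conjecture is posed by Hamel and Rossi \cite{HR}: \emph{if \textup{(F)} holds, $\gamma$ is of class $C^1$ outside a compact set and $\nabla\gamma(x')\to0$ as $|x'|\to\infty$, then for every $\lambda_0\in(0,1)$}
\begin{align}
&\nabla'X_\lambda(t,x')\to0\ \text{ as }t\to\infty,\ \text{ uniformly in }x'\in\mathbb{R}^{N-1}\text{ and }\lambda\in(0,\lambda_0],\label{eq:conj1}\\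
&\nabla'u(t,x)\to0\ \text{ as }t\to\infty,\ \text{ uniformly in }x\in\mathbb{R}^N.\label{eq:conj2}
\end{align}
The first statement is the delicate one. Since $\int_{\mathbb{R}}p(t,x',x_N)\,dx_N=1$, the denominator in \eqref{eq:slope} has infimum $0$ on every vertical line, so \eqref{eq:conj2} says nothing about the low level sets. What is needed is a bound on $\nabla'u$ \emph{relative to} $p$, valid in regions where both are extremely small.

\subsection*{Results}
The conjecture is true, and invasion suffices.

\begin{theorem}\label{thm:A}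
Assume \textup{(I)}, let $\gamma$ be of class $C^1$ outside a compact set, and let $\nabla\gamma(x')\to0$ as $|x'|\to\infty$. Then \eqref{eq:conj1} holds for every $\lambda_0\in(0,1)$, and \eqref{eq:conj2} holds.
\end{theorem}

The method applies to any asymptotic slope. For $L\in[0,\infty)$ consider the condition
\begin{description}
\item[$(\mathrm{H}_L)$] after a change on a null set, $\gamma$ is locally Lipschitz outside some ball, and
\[
\lim_{\rho\to\infty}\ \operatorname*{ess\,sup}_{|x'|>\rho}|\nabla\gamma(x')|\le L .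
\]
\end{description}
The functions $\gamma$ of Theorem~\ref{thm:A} satisfy $(\mathrm{H}_0)$.

\begin{theorem}\label{thm:B}
Assume \textup{(I)} and $(\mathrm{H}_L)$. Then
\[
\limsup_{t\to\infty}\ \sup_{x\in\mathbb{R}^N}\frac{|\nabla'u(t,x)|}{|\partial_{x_N}u(t,x)|}
=\limsup_{t\to\infty}\ \sup_{\lambda\in(0,1),\ x'\in\mathbb{R}^{N-1}}|\nabla'X_\lambda(t,x')|\le L,
\]
and $L$ cannot be replaced by a smaller constant. In particular, in Theorem~\ref{thm:A} the convergence $\nabla'X_\lambda\to0$ is uniform in all $\lambda\in(0,1)$.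
\end{theorem}

The last two results assume neither (I) nor (F). The first identifies $(\mathrm{H}_L)$ as the exact condition for a slope bound far from the origin; the second gives the rate in the simplest case.

\begin{theorem}\label{thm:C}
Condition $(\mathrm{H}_L)$ holds if and only if for every $\varepsilon>0$ there is $R>0$ such that $|\nabla'u(t,x)|\le(L+\varepsilon)|\partial_{x_N}u(t,x)|$ for all $t>0$ and $|x|\ge R$.
\end{theorem}

\begin{theorem}\label{thm:D}
If $\gamma$ is constant outside a compact set, there is $C>0$ such that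
\[
|\nabla'u(t,x)|\le C|x|^{-1/2}\,|\partial_{x_N}u(t,x)|\qquad\text{for all }t>0,\ |x|\ge C .
\]
The exponent $1/2$ is optimal: if $\gamma$ is the indicator function of $\{|x'|\le1\}$, there are points $x$ with $|x|$ arbitrarily large and $|\nabla'u(1,x)|\ge\frac18(|x|+1)^{-1/2}|\partial_{x_N}u(1,x)|$.
\end{theorem}

All four theorems rest on one estimate, Proposition~\ref{prop:far}, which bounds $|\nabla'u|/p$ outside a large ball of $\mathbb{R}^N$ for all $t>0$. Section~\ref{sec:prelim} collects the basic properties of $u$. Section~\ref{sec:reflection} introduces the reflection argument and works it out on a planar example, and Section~\ref{sec:far} proves the estimate. The theorems follow in Sections~\ref{sec:A}--\ref{sec:D}.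

\section{The solution and its level sets}\label{sec:prelim}

Let $K=\max_{[0,1]}|f'|$, so that the extended $f$ is $K$-Lipschitz on $\mathbb{R}$, and let $B_r=\{x\in\mathbb{R}^N:|x|<r\}$. Let $G_t(z)=(4\pi t)^{-N/2}e^{-|z|^2/4t}$ be the heat kernel, $S_th=G_t*h$ for $t>0$, and $S_0h=h$. We use that $G_t$ is positive and radial, $\int G_t=1$, $S_tS_s=S_{t+s}$, and $\|\nabla G_t\|_{L^1}=c_Nt^{-1/2}$ by scaling.

The datum is discontinuous and $f$ is only $C^1$, so we work with the integral form of \eqref{eq:pde}. For a bounded measurable $u_0$, the \emph{solution} is the measurable function $u$, bounded on bounded time intervals, such that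
\begin{equation}\label{eq:mild}
u(t)=S_tu_0+\int_0^tS_{t-s}f(u(s))\,ds\qquad\text{for all }t>0 .
\end{equation}
It exists and is unique by Picard iteration, since $f$ is Lipschitz. Because $G_t$ is radial, uniqueness shows that for an isometry $\mathcal{T}$ of $\mathbb{R}^N$ the function $u(t,\mathcal{T}x)$ is the solution with datum $u_0\circ\mathcal{T}$. Changing $\gamma$ on a null set changes $U$ by a null set and does not change $u$. We therefore assume that $\gamma$ is bounded on bounded sets pointwise and, when $(\mathrm{H}_L)$ holds, that $\gamma$ itself is locally Lipschitz outside a ball.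

The nonlinearity has no sign and is not monotone. The first lemma adds a linear term on both sides of the equation to repair this.

\begin{lemma}\label{lem:shift}
Let $s_0\ge0$ and let $Z,h$ be measurable on $[s_0,\infty)\times\mathbb{R}^N$, bounded on bounded time intervals, with $Z(t)=S_{t-s_0}Z(s_0)+\int_{s_0}^tS_{t-\sigma}h(\sigma)\,d\sigma$ for $t>s_0$. Then for $s_0\le s<t$ and $k\in\mathbb{R}$,
\begin{equation}\label{eq:shift}
Z(t)=e^{-k(t-s)}S_{t-s}Z(s)+\int_s^te^{-k(t-\tau)}S_{t-\tau}(h+kZ)(\tau)\,d\tau .
\end{equation}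
If moreover $Z\ge0$ and $|h|\le KZ$, then $e^{-K(t-s)}S_{t-s}Z(s)\le Z(t)\le e^{K(t-s)}S_{t-s}Z(s)$.
\end{lemma}

\begin{proof}
Fix $(t,x)$ and let $\Phi(\tau)=[S_{t-\tau}Z(\tau)](x)$ for $\tau\in[s_0,t]$. By the semigroup property, $\Phi(\tau)=[S_{t-s_0}Z(s_0)](x)+\int_{s_0}^\tau[S_{t-\sigma}h(\sigma)](x)\,d\sigma$. So $\Phi$ is Lipschitz, and $(e^{k\tau}\Phi)'=e^{k\tau}[S_{t-\tau}(h+kZ)(\tau)](x)$ for a.e.\ $\tau$. Integration over $[s,t]$ gives \eqref{eq:shift}. For the two bounds take $k=K$, where $h+kZ\ge0$, and $k=-K$, where $h+kZ\le0$.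
\end{proof}

Let $g(s)=f(s)+Ks$, which is nondecreasing and $2K$-Lipschitz on $\mathbb{R}$. For two solutions $u,v$ we can write $g(v)-g(u)=b\,(v-u)$ with $b$ measurable and $0\le b\le2K$, and \eqref{eq:shift} with $k=K$, $s=0$ shows that $w=v-u$ satisfies
\begin{equation}\label{eq:diff}
w(t)=e^{-Kt}S_tw_0+\int_0^te^{-K(t-s)}S_{t-s}[b\,w](s)\,ds .
\end{equation}
The next lemma extracts a sign from such an identity. We allow a general kernel because we will need it in a half-space as well as in $\mathbb{R}^N$.

\begin{lemma}\label{lem:sign}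
Let $\Omega\subset\mathbb{R}^N$ be measurable and let $k_\sigma(x,y)\ge0$ be a measurable kernel with $\int_\Omega k_\sigma(x,y)\,dy\le1$ for $\sigma>0$, $x\in\Omega$. Let $w,b$ be measurable on $(0,\infty)\times\Omega$, with $w$ bounded on bounded time intervals and $0\le b\le2K$, and suppose that
\[
w(t,x)\ge\int_0^t\!\!\int_\Omega k_{t-s}(x,y)\,b(s,y)\,w(s,y)\,dy\,ds\qquad\text{for all }t>0,\ x\in\Omega .
\]
Then $w\ge0$.
\end{lemma}

\begin{proof}
Let $w^-=\max(-w,0)$ and $m(t)=\sup\{w^-(s,x):0<s\le t,\ x\in\Omega\}$, a finite nondecreasing function. The right-hand side above is at least $-2K\int_0^tm(s)\,ds$, so $m(t)\le2K\int_0^tm(s)\,ds$. Iterating, $m(t)\le m(t)(2Kt)^n/n!$ for every $n$, hence $m(t)=0$.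
\end{proof}

With $\Omega=\mathbb{R}^N$ and $k_\sigma(x,y)=e^{-K\sigma}G_\sigma(x-y)$, identity \eqref{eq:diff} and Lemma~\ref{lem:sign} give the \emph{comparison principle}: if $u_0\le v_0$ a.e., then $u\le v$. Comparison with the constant solutions gives $0\le u\le1$ for data with values in $[0,1]$.

\begin{proposition}\label{prop:basic}
Let $u$ be the solution with datum \eqref{eq:datum}.
\begin{enumerate}
\item[(a)] For $t>0$,
\begin{equation}\label{eq:twosided}
e^{-Kt}S_tu_0\le u(t)\le e^{Kt}S_tu_0,\qquad e^{-Kt}S_t(1-u_0)\le1-u(t)\le e^{Kt}S_t(1-u_0).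
\end{equation}
Moreover $0<u<1$, and $u(t,x',x_N)$ tends to $0$ as $x_N\to+\infty$ and to $1$ as $x_N\to-\infty$.
\item[(b)] The functions $u$ and $\nabla u$ are continuous on $(0,\infty)\times\mathbb{R}^N$, and $\nabla u$ is bounded on $[s,\infty)\times\mathbb{R}^N$ for each $s>0$. For every vector $e\in\mathbb{R}^N$, the function $Z=e\cdot\nabla u$ satisfies
\begin{equation}\label{eq:linearized}
Z(t)=S_{t-s}Z(s)+\int_s^tS_{t-\tau}\bigl(f'(u)Z\bigr)(\tau)\,d\tau,\qquad0<s<t .
\end{equation}
\item[(c)] One has $p=-\partial_{x_N}u>0$ on $(0,\infty)\times\mathbb{R}^N$. For all $t>0$, $\lambda\in(0,1)$, $x'\in\mathbb{R}^{N-1}$ the equation $u(t,x',x_N)=\lambda$ has exactly one solution $x_N=X_\lambda(t,x')$; the function $X_\lambda(t,\cdot)$ is $C^1$ and \eqref{eq:slope} holds.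
\item[(d)] If \textup{(I)} holds, then $u(t,\cdot)\to1$ as $t\to\infty$, locally uniformly in $\mathbb{R}^N$.
\end{enumerate}
\end{proposition}

\begin{proof}
(a) On $[0,1]$ we have $|f(s)|\le Ks$ and $|f(s)|\le K(1-s)$. Lemma~\ref{lem:shift}, applied to $Z=u$, $h=f(u)$ and to $Z=1-u$, $h=-f(u)$, gives \eqref{eq:twosided}. Both $U$ and its complement have positive measure, so the lower bounds give $0<u<1$. Next,
\[
S_t\mathbf{1}_U(x)=\int_{\mathbb{R}^{N-1}}\!\int_{\mathbb{R}}G_t(x'-y',\zeta)\,\mathbf{1}_{\{x_N-\zeta\le\gamma(y')\}}\,d\zeta\,dy',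
\]
and for fixed $(y',\zeta)$ the indicator tends to $0$ as $x_N\to+\infty$ and to $1$ as $x_N\to-\infty$. By dominated convergence $S_tu_0\to0$ at $+\infty$ and $S_t(1-u_0)\to0$ at $-\infty$, and the upper bounds in \eqref{eq:twosided} transfer this to $u$.

(b) The term $S_tu_0$ in \eqref{eq:mild} is smooth for $t>0$. For $t<T$ the integral term is the space-time convolution of the bounded function $f(u)\mathbf{1}_{\{0<s<T\}}$ with $G_\sigma(z)\mathbf{1}_{\{0<\sigma<T\}}$, and its distributional gradient is the convolution with $\nabla G_\sigma(z)\mathbf{1}_{\{0<\sigma<T\}}$. Both kernels lie in $L^1(\mathbb{R}^{N+1})$, and the convolution of an $L^1$ function with a bounded function is continuous. So $u$ and $\nabla u$ are continuous. By \eqref{eq:shift} with $k=0$, for $0<\theta\le t$,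
\begin{equation}\label{eq:gradformula}
\nabla u(t)=\nabla G_\theta*u(t-\theta)+\int_0^\theta\nabla G_\sigma*f(u(t-\sigma))\,d\sigma ,
\end{equation}
so $|\nabla u(t)|\le c_N(\theta^{-1/2}+2K\theta^{1/2})$; take $\theta=\min(1,s)$ for $t\ge s$. Finally, for $\tau\ge s$ the functions $u(\tau)$ and $f(u(\tau))$ are $C^1$ with gradients bounded uniformly in $\tau$, so we may differentiate $u(t)=S_{t-s}u(s)+\int_s^tS_{t-\tau}f(u(\tau))\,d\tau$ under the integrals. This gives \eqref{eq:linearized}.

(c) For $h>0$ the solution $u(t,x+he_N)$ has datum $\mathbf{1}_{U-he_N}\le\mathbf{1}_U$, so $u(t,x+he_N)\le u(t,x)$ and $p\ge0$. By \eqref{eq:linearized} and Lemma~\ref{lem:shift}, $p(t)\ge e^{-K(t-s)}S_{t-s}p(s)$ for $0<s<t$. The function $p(s)$ is continuous, nonnegative and, by (a), not identically zero. Hence $p(t)>0$. So $u(t,x',\cdot)$ is a decreasing bijection from $\mathbb{R}$ onto $(0,1)$, and the implicit function theorem gives the rest.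

(d) Let $v$ be the solution in (I), with $v_0$ supported in $B_r$, and let $M=\sup_{|x'|\le r}|\gamma|$. For $x_0=(0,-M-r)$ the ball $x_0+B_r$ lies in $U$, so $v_0(\cdot-x_0)\le\mathbf{1}_U$. By comparison, $v(t,\cdot-x_0)\le u(t,\cdot)\le1$.
\end{proof}

\section{Reflections}\label{sec:reflection}

Fix $\kappa>0$. The inequality $|\nabla'u|\le\kappa p$ at a point says that $\nu\cdot\nabla u\le0$ for every $\nu=(e',\kappa)$ with $|e'|=1$: the solution decreases along all directions of slope $\kappa$. Monotonicity statements of this kind are what comparison principles produce, and they are insensitive to the size of $u$ and $p$.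

The first attempt uses translations. If $\gamma$ is $\kappa$-Lipschitz on all of $\mathbb{R}^{N-1}$, then $x\in U$ implies $x_N-h\kappa\le\gamma(x')-h\kappa\le\gamma(x'-he')$, that is $U-h\nu\subset U$ for all $h>0$. Comparison gives $u(t,x+h\nu)\le u(t,x)$, and $h\to0$ gives $|\nabla'u|\le\kappa p$ everywhere. This argument breaks down as soon as $\gamma$ is steeper than $\kappa$ at a single place: a derivative requires small $h$, and a small translation moves the steep part of $U$ out of $U$.

A reflection behaves differently. It moves points near the hyperplane by a small amount, which still yields a derivative on the hyperplane, and it moves distant points by a large amount, over which a bounded irregularity of $\gamma$ is harmless. For $\nu\in\mathbb{R}^N\setminus\{0\}$ and $s\in\mathbb{R}$ let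
\[
P=\{z\cdot\nu=s\},\qquad H=\{z\cdot\nu>s\},
\]
and let $\mathcal{R}$ be the orthogonal reflection across $P$. We call the oriented hyperplane $(P,\nu)$ \emph{admissible} if $\mathcal{R}(U\cap H)\subset U$.

\begin{lemma}\label{lem:reflect}
If $(P,\nu)$ is admissible, then $\nu\cdot\nabla u(t,x)\le0$ for all $t>0$ and $x\in P$.
\end{lemma}

\begin{proof}
Let $v(t,x)=u(t,\mathcal{R}x)$, which is the solution with datum $\mathbf{1}_U\circ\mathcal{R}$, and let $w=v-u$. Admissibility says that $w_0\ge0$ in $H$. The functions $w_0$, $w(s)$ and $(bw)(s)=g(u(s)\circ\mathcal{R})-g(u(s))$ are odd with respect to $P$, meaning that composition with $\mathcal{R}$ changes their sign. For a bounded odd function $h$, the change of variables $y\mapsto\mathcal{R}y$ in the complement of $H$ gives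
\[
S_\sigma h(x)=\int_H\bigl[G_\sigma(x-y)-G_\sigma(x-\mathcal{R}y)\bigr]h(y)\,dy .
\]
For $x,y\in H$ we have $|x-y|\le|x-\mathcal{R}y|$, so the bracket is nonnegative, and its integral over $H$ is at most $\int G_\sigma=1$. Thus in \eqref{eq:diff}, for $x\in H$, the first term is nonnegative and the second has the form required in Lemma~\ref{lem:sign}, with $\Omega=H$ and $k_\sigma$ equal to $e^{-K\sigma}$ times the bracket. Hence $w\ge0$ in $H$. For $x\in P$ and $\tau>0$ we have $x+\tau\nu\in H$ and $\mathcal{R}(x+\tau\nu)=x-\tau\nu$, so $u(t,x-\tau\nu)\ge u(t,x+\tau\nu)$. Divide by $\tau$ and let $\tau\to0$.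
\end{proof}

It remains to find admissible hyperplanes with almost horizontal normal through a given point. The mechanism is fully visible in the plane.

\begin{example}[a tower on a half-plane]\label{ex:tower}
Let $N=2$, $\gamma=1$ on $[-1,1]$ and $\gamma=0$ elsewhere; see Figure~\ref{fig:tower}. Let $\nu=(\pm1,\kappa)$ and suppose that the line $(P,\nu)$ is not admissible. Then there is $y\in U\cap H$ with $\hat y=\mathcal{R}y\notin U$. The vector $y-\hat y$ is a positive multiple of $\nu$, so $y_2-\hat y_2=\kappa|y_1-\hat y_1|>0$. Since $\hat y\notin U$ we have $\hat y_2>0$; then $y\in U$ has $y_2>0$, so $y$ lies in the tower. Therefore $0<\hat y_2<y_2\le1$, $|y_1|\le1$ and $|y_1-\hat y_1|<1/\kappa$. Both points lie in the box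
\[
Q=\{|z_1|<1+1/\kappa,\ 0\le z_2\le1\},
\]
and so does their midpoint, which belongs to $P$. We conclude that \emph{every line with normal $(\pm1,\kappa)$ that misses $Q$ is admissible}.

Now take a point $x=(a,D)$ high above the tower. On $Q$ we have $z\cdot\nu<1+1/\kappa+\kappa$, while $x\cdot\nu\ge\kappa D-|a|$. Choose $\kappa=2D^{-1/2}$ with $D\ge4$, and let $|a|\le\frac12\sqrt D$. Then $\kappa D-|a|\ge\frac32\sqrt D\ge2+\frac12\sqrt D\ge1+1/\kappa+\kappa$. Both lines through $x$ miss $Q$, and Lemma~\ref{lem:reflect} gives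
\[
|\partial_{x_1}u(t,x)|\le2D^{-1/2}\,p(t,x)\qquad\text{for all }t>0 .
\]
The exponent comes from a balance: the line through $(0,D)$ reaches the horizontal axis at distance $\kappa D$ from the origin, and this must exceed the half-width of the box, which is about $1/\kappa$.

One difficulty appears. For a given $\kappa$, at the point $x=(\kappa D,D)$ the line with normal $(-1,\kappa)$ passes through the origin and meets $Q$, however large $D$ is. A change of tilt repairs this: for the normal $(-1,2\kappa)$ we have $x\cdot\nu=\kappa D$, and the line misses the corresponding box when $\kappa D\ge1+1/(2\kappa)+2\kappa$.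
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.62]
\fill[gray!20] (-7.6,-4) rectangle (4.2,0);
\fill[gray!55] (-1,0) rectangle (1,1);
\draw[thick] (-7.6,0)--(-1,0)--(-1,1)--(1,1)--(1,0)--(4.2,0);
\draw[dashed] (-3,0) rectangle (3,1);
\filldraw[fill=gray!55,draw=black] (-5,-2)--(-6.2,-3.6)--(-7,-3)--(-5.8,-1.4)--cycle;
\draw[thick] (-5,3)--(-1.5,-4);
\draw[dotted,thick] (-1,1)--(-5.8,-1.4);
\draw[->,thick] (-4.5,2)--(-3.5,2.5) node[right] {$\nu$};
\node at (-5.3,2.6) {$P$};
\node at (0,2.4) {$H$};
\node at (2.2,0.5) {$Q$};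
\node at (2,-2) {$U$};
\end{tikzpicture}
\caption{The subgraph $U$ (shaded) of the function equal to $1$ on $[-1,1]$ and $0$ elsewhere, and a line $P$ with normal $\nu=(1,\frac12)$ that misses the dashed box $Q=\{|z_1|<3,\ 0\le z_2\le1\}$. Reflection across $P$ moves each point of the side $H$ downward along a segment of slope $\frac12$. The tower is far enough from $P$ that its mirror image (dark, left) falls inside $U$.}
\label{fig:tower}
\end{figure}

\section{The slope far from the origin}\label{sec:far}

We now carry out the three steps of Example~\ref{ex:tower} in general: confine the pairs of points where $\gamma$ is steeper than $\kappa$, deduce that hyperplanes missing a box are admissible, and adjust the normal so that the hyperplane through a given distant point misses the box.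

\subsection*{Steep chords are confined}
A reflection relates points that may be far apart, so we need a bound on all chords of the graph of $\gamma$, including those that start in, or pass over, the region where $\gamma$ is merely bounded. For $\kappa,\rho>0$ consider the property
\begin{equation}\label{eq:cone}
|\gamma(a)-\gamma(b)|\le\kappa|a-b|\qquad\text{whenever }a,b\in\mathbb{R}^{N-1},\ \max(|a|,|b|)\ge\rho .
\end{equation}

\begin{lemma}\label{lem:cone}
Assume $(\mathrm{H}_L)$ and let $\kappa>L$. Then \eqref{eq:cone} holds for some $\rho>0$.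
\end{lemma}

\begin{proof}
Let $\kappa_0=(L+\kappa)/2<\kappa$. Choose $R_0\ge1$ such that $\gamma$ is locally Lipschitz with $|\nabla\gamma|\le\kappa_0$ a.e.\ in an open neighborhood of $E=\{|a|\ge R_0\}$. If a segment $[a,b]$ lies in $E$, then $|\gamma(a)-\gamma(b)|\le\kappa_0|a-b|$: near the segment, mollifications of $\gamma$ are smooth, have gradient bounded by $\kappa_0$, and converge uniformly to $\gamma$.

Let $M=\sup_{|a|\le R_0}|\gamma(a)|$ and $\rho=R_0+2M/(\kappa-\kappa_0)$. Take $a,b$ with, say, $|a|\ge\rho$. If $[a,b]\subset E$ we are done. Otherwise pick $c\in[a,b]$ with $|c|\le R_0$. Let $\pi$ be the projection onto the ball $\{|\cdot|\le R_0\}$, that is $\pi(d)=d$ in the ball and $\pi(d)=R_0d/|d|$ outside it. Outside the ball the radial segment $[d,\pi(d)]$ lies in $E$, so for $d\in\{a,b\}$ we have $|\gamma(d)-\gamma(\pi(d))|\le\kappa_0\max(|d|-R_0,0)\le\kappa_0|d-c|$. Since $|\gamma(\pi(a))-\gamma(\pi(b))|\le2M$ and $|a-c|+|c-b|=|a-b|$,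
\[
|\gamma(a)-\gamma(b)|\le\kappa_0|a-b|+2M .
\]
Finally $|a-b|\ge|a-c|\ge\rho-R_0=2M/(\kappa-\kappa_0)$, so $2M\le(\kappa-\kappa_0)|a-b|$.
\end{proof}

\subsection*{Admissible hyperplanes}
When \eqref{eq:cone} holds, put
\[
M_\rho=\sup_{|a|\le\rho}|\gamma(a)|,\qquad Q=\{z\in\mathbb{R}^N:\ |z'|<\rho,\ |z_N|\le M_\rho\},\qquad r=\rho+M_\rho .
\]
The set $Q$ is convex and contained in $B_r$; it is bounded because $\gamma$ is bounded on bounded sets.

\begin{lemma}\label{lem:admissible}
Assume \eqref{eq:cone}. Let $\nu=(\nu',\nu_N)$ satisfy $\nu_N>0$ and $\nu_N\ge\kappa|\nu'|$, and let $P$ be a hyperplane with normal $\nu$ and $P\cap Q=\emptyset$. Then $(P,\nu)$ is admissible.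
\end{lemma}

\begin{proof}
Suppose that $y\in U\cap H$ and $\hat y=\mathcal{R}y\notin U$. Write $\hat y=y-\tau\nu$ with $\tau>0$. Then
\[
\gamma(y')\ge y_N=\hat y_N+\tau\nu_N>\gamma(\hat y')+\tau\kappa|\nu'|=\gamma(\hat y')+\kappa|y'-\hat y'| .
\]
By \eqref{eq:cone} this forces $|y'|<\rho$ and $|\hat y'|<\rho$. Then $-M_\rho\le\gamma(\hat y')<\hat y_N<y_N\le\gamma(y')\le M_\rho$, so $y,\hat y\in Q$. By convexity the midpoint $(y+\hat y)/2\in P$ lies in $Q$, a contradiction.
\end{proof}

\subsection*{The estimate}
The hyperplane through $x$ with normal $\nu$ lies at distance $|\nu\cdot x|/|\nu|$ from the origin. To push it away from $Q$ we add to the desired normal a small multiple of $\pm x/|x|$, with the sign that increases $|\nu\cdot x|$. A perturbation of size $\eta$ costs an error of order $\eta$ in the slope and gains a distance of order $\eta|x|$.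

\begin{proposition}\label{prop:far}
Assume \eqref{eq:cone} and let $\eta\in(0,\frac12]$. Then
\[
|\nabla'u(t,x)|\le\frac{\kappa+(2+\kappa)\eta}{1-\eta}\;p(t,x)\qquad\text{for all }t>0\text{ and }|x|\ge\frac{2(1+\kappa)\,r}{\eta}.
\]
\end{proposition}

\begin{proof}
Fix such $t$ and $x$ and a unit vector $e'\in\mathbb{R}^{N-1}$. Let $\bar\kappa=\kappa+(1+\kappa)\eta$ and
\[
\nu_0=(e',\bar\kappa),\qquad\nu=\nu_0+\sigma\eta\,\frac{x}{|x|},
\]
where $\sigma=1$ if $\nu_0\cdot x\ge0$ and $\sigma=-1$ otherwise. Then $|\nu'|\le1+\eta$ and $\nu_N\ge\bar\kappa-\eta=\kappa(1+\eta)$, so $\nu_N>0$ and $\nu_N\ge\kappa|\nu'|$. Also $|\nu|\le1+\bar\kappa+\eta=1+\kappa+(2+\kappa)\eta\le2(1+\kappa)$. By the choice of $\sigma$, $|\nu\cdot x|=|\nu_0\cdot x|+\eta|x|\ge\eta|x|$. For $z\in Q\subset B_r$,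
\[
|\nu\cdot z|<|\nu|\,r\le2(1+\kappa)r\le\eta|x|\le|\nu\cdot x| ,
\]
so the hyperplane $\{z\cdot\nu=x\cdot\nu\}$ misses $Q$. Lemmas~\ref{lem:admissible} and~\ref{lem:reflect} give $\nu\cdot\nabla u(t,x)\le0$, that is
\[
e'\cdot\nabla'u\le\bar\kappa\,p-\sigma\eta\,\frac{x}{|x|}\cdot\nabla u\le\bar\kappa\,p+\eta\bigl(|\nabla'u|+p\bigr).
\]
Choosing $e'$ with $e'\cdot\nabla'u=|\nabla'u|$, we get $(1-\eta)|\nabla'u|\le(\bar\kappa+\eta)p$, and $\bar\kappa+\eta=\kappa+(2+\kappa)\eta$.
\end{proof}

\begin{corollary}\label{cor:far}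
Assume $(\mathrm{H}_L)$. For every $\kappa'>L$ there is $R>0$ such that $|\nabla'u(t,x)|\le\kappa'p(t,x)$ for all $t>0$ and $|x|\ge R$.
\end{corollary}

\begin{proof}
Take $\kappa\in(L,\kappa')$ and $\rho$ from Lemma~\ref{lem:cone}. The constant in Proposition~\ref{prop:far} tends to $\kappa$ as $\eta\to0$, so it is at most $\kappa'$ for some $\eta\in(0,\frac12]$.
\end{proof}

The excluded set is a ball of $\mathbb{R}^N$, not a vertical cylinder: the estimate holds at points high above, and far below, the region where $\gamma$ is irregular. This is what makes it useful for an interface that moves upward.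

\section{Flattening: proof of Theorem~\ref{thm:A}}\label{sec:A}

Let $\lambda_0\in(0,1)$ and $\varepsilon>0$. Since $(\mathrm{H}_0)$ holds, Corollary~\ref{cor:far} gives $R$ with
\begin{equation}\label{eq:eps}
|\nabla'u(t,x)|\le\varepsilon\,p(t,x)\qquad\text{for all }t>0,\ |x|\ge R .
\end{equation}
Only the ball $\overline{B_R}$ is left, and this is where invasion enters.

\emph{Level sets.} By Proposition~\ref{prop:basic}(d) there is $T$ such that $u(t,x)>\lambda_0$ for $t\ge T$ and $|x|\le R$. If $t\ge T$, $\lambda\in(0,\lambda_0]$ and $x'\in\mathbb{R}^{N-1}$, then $u=\lambda\le\lambda_0$ at the point $x=(x',X_\lambda(t,x'))$, so $|x|>R$. By \eqref{eq:slope} and \eqref{eq:eps}, $|\nabla'X_\lambda(t,x')|\le\varepsilon$. This proves \eqref{eq:conj1}.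

\emph{Gradient.} Let $C_1=\sup_{t\ge1}\|\nabla u(t)\|_{L^\infty}$, which is finite by Proposition~\ref{prop:basic}(b). By \eqref{eq:eps}, $|\nabla'u|\le\varepsilon C_1$ for $t\ge1$, $|x|\ge R$. In $\overline{B_R}$ we show that the full gradient tends to $0$. Let $v=1-u\in[0,1]$. Since $\int\nabla G_1=0$ we have $\nabla G_1*u=-\nabla G_1*v$, and $|f(u)|\le Kv$. So \eqref{eq:gradformula} with $\theta=1$ gives, for $t\ge2$,
\[
\sup_{|x|\le R}|\nabla u(t,x)|\le\int_{\mathbb{R}^N}\Gamma(z)\,\omega_t(z)\,dz,
\]
where $\Gamma=|\nabla G_1|+K\int_0^1|\nabla G_\sigma|\,d\sigma$ and $\omega_t(z)=\sup\{v(t-\sigma,x-z):|x|\le R,\ 0\le\sigma\le1\}$. Here $\|\Gamma\|_{L^1}=c_N(1+2K)$, $0\le\omega_t\le1$, and $\omega_t(z)\to0$ as $t\to\infty$ for each $z$ by Proposition~\ref{prop:basic}(d). By dominated convergence the integral tends to $0$. Hence $\limsup_{t\to\infty}\sup_{\mathbb{R}^N}|\nabla'u(t,\cdot)|\le\varepsilon C_1$ for every $\varepsilon>0$, which is \eqref{eq:conj2}. \qed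

Since (F) implies (I), the conjecture follows. The condition on $\nabla\gamma$ was used only in Lemma~\ref{lem:cone}, and (I) only through Proposition~\ref{prop:basic}(d).

\section{All levels: proof of Theorem~\ref{thm:B}}\label{sec:B}

For fixed $t>0$ the map $(\lambda,x')\mapsto(x',X_\lambda(t,x'))$ is a bijection from $(0,1)\times\mathbb{R}^{N-1}$ onto $\mathbb{R}^N$, so the two suprema in Theorem~\ref{thm:B} are equal by \eqref{eq:slope}. Example~\ref{ex:tilted} satisfies $(\mathrm{H}_L)$ and shows that $L$ cannot be lowered. It remains to prove the inequality.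

The argument of Section~\ref{sec:A} no longer suffices, because at every time the level sets with $\lambda$ close to $1$ pass through the ball $B_R$. There $\nabla'u$ and $p$ both tend to $0$, and we must compare their rates of decay. Both solve the linearized equation $V_t=\Delta V+qV$ with $q=f'(u)$, and $q$ is almost constant on bounded sets for large $t$. The excess $Z=e'\cdot\nabla'u-\kappa'p$ is nonpositive on $\partial B_R$, so its positive part is confined to $B_R$ and loses at least the Dirichlet decay rate of a domain of size comparable to $R$. The function $p$ is positive everywhere, so it loses at most the smaller Dirichlet rate of a larger domain. The gap between the two rates makes the positive part of $Z$ negligible compared with $p$.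

Derivatives of $u$ are only known to be continuous, so we record the maximum principle in that class.

\begin{lemma}\label{lem:max}
Let $\Omega\subset\mathbb{R}^N$ be open and bounded, let $q$ be continuous and bounded on $(T,\infty)\times\Omega$, and let $W$ be continuous on $[T,\infty)\times\overline\Omega$ with $W_t-\Delta W-qW\le0$ in $(T,\infty)\times\Omega$ in the sense of distributions. If $W\le0$ on $\{T\}\times\overline\Omega$ and on $[T,\infty)\times\partial\Omega$, then $W\le0$.
\end{lemma}

\begin{proof}
Replacing $W$ by $e^{-kt}W$ and $q$ by $q-k$, we may assume $q\le-1$. Suppose that for some $T_1>T$ the maximum $\beta$ of $W$ on $[T,T_1]\times\overline\Omega$ is positive. It is attained at a point $(t_0,x_0)$ with $t_0>T$, $x_0\in\Omega$. Choose $\ell>0$ such that $W>\beta/2$ on $\{|t-t_0|<2\ell,\ |x-x_0|<2\ell\}\subset(T,\infty)\times\Omega$; there $W_t-\Delta W\le-\beta/2$. The space-time mollifications $W_n$ of $W$ at scales less than $\ell$ are smooth, satisfy the same inequality on $\mathcal{C}=[t_0-\ell,t_0]\times\{|x-x_0|\le\ell\}$,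 and converge to $W$ uniformly on $\mathcal{C}$. Let $\chi=\delta\bigl(|x-x_0|^2+(t-t_0)^2\bigr)$ with $\delta>0$ and $\delta(2N+2\ell)<\beta/2$. On $\mathcal{C}$ the function $W-\chi$ has a strict maximum at $(t_0,x_0)$, so for large $n$ the function $V_n=W_n-\chi$ attains its maximum over $\mathcal{C}$ at a point with $t>t_0-\ell$ and $|x-x_0|<\ell$. At that point $\partial_tV_n\ge0$ and $\Delta V_n\le0$. But $\partial_tV_n-\Delta V_n\le-\beta/2+\delta(2\ell+2N)<0$ on $\mathcal{C}$, a contradiction.
\end{proof}

\begin{proof}[Proof of the inequality in Theorem~\ref{thm:B}]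
Let $\kappa'>L$ and $\varepsilon>0$, and let $R$ be given by Corollary~\ref{cor:far}. For a unit vector $e'\in\mathbb{R}^{N-1}$ let $Z=e'\cdot\nabla'u-\kappa'p$; then $Z\le0$ for $|x|\ge R$, $t>0$. Both $Z$ and $p$ are directional derivatives of $u$. Since $G$ is the fundamental solution of the heat operator, \eqref{eq:linearized} shows that they solve $V_t-\Delta V-qV=0$ in the sense of distributions, with $q=f'(u)$ continuous and $|q|\le K$.

As comparison functions we use Dirichlet eigenfunctions of cubes, which are explicit. For $\ell>0$ let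
\[
\Omega_\ell=(-\ell,\ell)^N,\qquad\phi_\ell(x)=\prod_{i=1}^N\cos\frac{\pi x_i}{2\ell},\qquad\mu_\ell=\frac{N\pi^2}{4\ell^2}.
\]
Then $-\Delta\phi_\ell=\mu_\ell\phi_\ell$, $0<\phi_\ell\le1$ in $\Omega_\ell$, and $\phi_\ell=0$ on $\partial\Omega_\ell$. On $\overline{B_R}$ both $\phi_{2R}$ and $\phi_{3R}$ are at least $m=\cos^N(\pi/4)$. Let $a=f'(1)$ and fix $\delta>0$ with $2\delta<\mu_{2R}-\mu_{3R}$. By Proposition~\ref{prop:basic}(d) and the continuity of $f'$ at $1$, there is $T\ge1$ with $|q-a|\le\delta$ on $[T,\infty)\times\overline{\Omega_{3R}}$.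

\emph{Upper bound for $Z$.} Let $A=m^{-1}(1+\kappa')\|\nabla u(T)\|_{L^\infty}$, which does not depend on $e'$, and let $\Sigma=Ae^{(a+\delta-\mu_{2R})(t-T)}\phi_{2R}$. In $(T,\infty)\times B_R$ we have $\Sigma_t-\Delta\Sigma-q\Sigma=(a+\delta-q)\Sigma\ge0$. On $\partial B_R$, $\Sigma\ge0\ge Z$. At $t=T$, $\Sigma\ge Am\ge|Z|$ on $\overline{B_R}$. Lemma~\ref{lem:max} applied to $Z-\Sigma$ gives $Z\le Ae^{(a+\delta-\mu_{2R})(t-T)}$ on $[T,\infty)\times\overline{B_R}$.

\emph{Lower bound for $p$.} Let $B>0$ be the minimum of $p(T,\cdot)$ on $\overline{\Omega_{3R}}$ and let $\Pi=Be^{(a-\delta-\mu_{3R})(t-T)}\phi_{3R}$. In $(T,\infty)\times\Omega_{3R}$ we have $\Pi_t-\Delta\Pi-q\Pi=(a-\delta-q)\Pi\le0$. On $\partial\Omega_{3R}$, $\Pi=0<p$. At $t=T$, $\Pi\le B\le p$. Lemma~\ref{lem:max} applied to $\Pi-p$ gives $p\ge\Pi$, hence $p\ge Bm\,e^{(a-\delta-\mu_{3R})(t-T)}$ on $[T,\infty)\times\overline{B_R}$.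

\emph{Conclusion.} On $[T,\infty)\times\overline{B_R}$,
\[
Z\le\frac{A}{Bm}\,e^{-(\mu_{2R}-\mu_{3R}-2\delta)(t-T)}\,p ,
\]
and the factor in front of $p$ is at most $\varepsilon$ for $t\ge T'$, with $T'$ independent of $e'$. Thus $|\nabla'u|\le(\kappa'+\varepsilon)p$ on $\overline{B_R}$ for $t\ge T'$, and Corollary~\ref{cor:far} covers $|x|\ge R$. Let $\varepsilon\downarrow0$ and $\kappa'\downarrow L$.
\end{proof}

\section{Recovering the profile: proof of Theorem~\ref{thm:C}}\label{sec:C}

If $(\mathrm{H}_L)$ holds, the estimate is Corollary~\ref{cor:far}. For the converse we use that the estimate is uniform down to $t=0$, where the level sets converge to the graph of $\gamma$.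

\emph{Convergence of a level set.} By \eqref{eq:twosided}, $|u(t)-S_tu_0|\le e^{Kt}-1$, and $S_tu_0\to u_0$ in $L^1_{\mathrm{loc}}$ as $t\to0^+$ because $u_0$ is bounded and $G_t$ is an approximate identity. So $u(t_n,\cdot)\to\mathbf{1}_U$ a.e.\ in $\mathbb{R}^N$ along some sequence $t_n\to0^+$. By Fubini's theorem, for a.e.\ $x'$ the convergence $u(t_n,x',x_N)\to\mathbf{1}_{\{x_N\le\gamma(x')\}}$ holds for a.e.\ $x_N$. Fix such an $x'$ and take points of convergence $x_N^-<\gamma(x')<x_N^+$. For large $n$ we have $u(t_n,x',x_N^-)>\frac12>u(t_n,x',x_N^+)$, hence $x_N^-<X_{1/2}(t_n,x')<x_N^+$ by monotonicity. The points $x_N^\pm$ can be taken arbitrarily close to $\gamma(x')$, so $X_{1/2}(t_n,x')\to\gamma(x')$ for a.e.\ $x'$.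

\emph{Lipschitz bound.} Let $\varepsilon>0$ and let $R_\varepsilon$ be such that $|\nabla'u|\le(L+\varepsilon)p$ for $t>0$, $|x|\ge R_\varepsilon$. By \eqref{eq:slope}, $|\nabla'X_{1/2}(t,x')|\le L+\varepsilon$ for $|x'|>R_\varepsilon$, so the functions $X_{1/2}(t_n,\cdot)$ are $(L+\varepsilon)$-Lipschitz on every ball contained in $\{|x'|>R_\varepsilon\}$. They converge on a dense subset of such a ball, hence everywhere on it, to an $(L+\varepsilon)$-Lipschitz limit. Let $\tilde\gamma=\lim_nX_{1/2}(t_n,\cdot)$ on $\{|x'|>R_1\}$. Taking $\varepsilon=1$, we see that $\tilde\gamma$ is locally Lipschitz there and equals $\gamma$ a.e. For general $\varepsilon$, $|\nabla\tilde\gamma|\le L+\varepsilon$ a.e.\ on $\{|x'|>\max(R_1,R_\varepsilon)\}$. Since $\varepsilon$ is arbitrary, $(\mathrm{H}_L)$ holds. \qed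

\begin{remark}
The same argument shows that a ball has to be excluded in general. If $|\nabla'u|\le\kappa p$ held for all $t>0$ and all $x\in\mathbb{R}^N$, then $\gamma$ would agree a.e.\ with a $\kappa$-Lipschitz function on $\mathbb{R}^{N-1}$, which is false for the tower of Example~\ref{ex:tower}.
\end{remark}

\section{The rate $|x|^{-1/2}$: proof of Theorem~\ref{thm:D}}\label{sec:D}

\subsection*{Upper bound}
We track the dependence of the box on the tilt. Let $\gamma$ be constant on $\{|a|\ge R_0\}$ with $R_0\ge1$, let $M=\sup|\gamma|$, and let $\varepsilon\in(0,\frac12]$. Property \eqref{eq:cone} holds with $\kappa=\varepsilon$ and $\rho=R_0+2M/\varepsilon$. Indeed, let $|a|\ge\rho$. If $|b|\ge R_0$, then $\gamma(a)=\gamma(b)$. If $|b|<R_0$, then $|\gamma(a)-\gamma(b)|\le2M=\varepsilon(\rho-R_0)\le\varepsilon|a-b|$. Moreover $r=\rho+M_\rho\le C_0/\varepsilon$ with $C_0=R_0+3M$.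

Apply Proposition~\ref{prop:far} with $\kappa=\eta=\varepsilon$. The constant is at most $(\varepsilon+\frac52\varepsilon)/\frac12=7\varepsilon$, and the radius is at most $3C_0/\varepsilon^2$. For $|x|\ge12C_0$ take $\varepsilon=(3C_0/|x|)^{1/2}\le\frac12$. This gives $|\nabla'u(t,x)|\le7(3C_0)^{1/2}|x|^{-1/2}p(t,x)$ for all $t>0$, and we may take $C=\max\bigl(12C_0,\,7(3C_0)^{1/2}\bigr)$.

\subsection*{Optimality}
Let $\gamma=1$ for $|x'|\le1$ and $\gamma=0$ otherwise. At time $1$ and at great height, \eqref{eq:twosided} reduces the problem to the Gaussian tail: $e^{-K}w\le u(1,\cdot)\le e^Kw$ with $w=S_1\mathbf{1}_U$, and $w(x)$ is governed by the distance from $x$ to $U$. A point at height $D$ and at horizontal distance $d$ from the axis is at squared distance about $(D-1)^2+d^2$ from the top of the tower and $D^2$ from the floor $\{y_N=0\}$. These are equal when $d^2=2D-1$. So we expect a low level set to be raised by a fixed amount over a region of width about $\sqrt D$, which forces a slope of order $D^{-1/2}$. We make this precise with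 three estimates.

Let $\lambda=e^{-D^2/4}$ with $D\ge64$. The constants $c_i>0$ below depend only on $N$.

\emph{Above the tower the level set is high.} Let $x=(0,D+\frac12)$. On the set $\{|y'|\le1,\ \frac34\le y_N\le1\}\subset U$ we have $|x-y|^2\le1+(D-\frac14)^2\le D^2-\frac D2+2$. Hence $w(x)\ge c_1\lambda e^{D/8}$. For large $D$ this gives $u(1,x)\ge e^{-K}w(x)>\lambda$, so $X_\lambda(1,0)>D+\frac12$.

\emph{At distance $2\sqrt D$ it is lower.} Let $|x'|=2\sqrt D$ and $x_N=D+\frac14$. The part $\{y_N\le0\}$ of $U$ contributes to $w(x)$ the amount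
\[
(4\pi)^{-1/2}\int_0^\infty e^{-(x_N+s)^2/4}\,ds\le e^{-x_N^2/4}\,(4\pi)^{-1/2}\int_0^\infty e^{-s^2/4}\,ds\le\lambda e^{-D/8}.
\]
On the rest of $U$, where $|y'|\le1$ and $0<y_N\le1$,
\[
|x-y|^2\ge(2\sqrt D-1)^2+(D-\tfrac34)^2\ge D^2+\tfrac52D-4\sqrt D\ge D^2+2D ,
\]
because $D\ge64$; this part contributes at most $c_2\lambda e^{-D/2}$. For large $D$ we get $u(1,x)\le e^Kw(x)<\lambda$, so $X_\lambda(1,x')<D+\frac14$.

\emph{Everywhere it is far from the origin.} Let $x'$ be arbitrary and $x_N=D-1$. On the slab $\{-\frac12\le y_N\le0\}\subset U$ we have $(x_N-y_N)^2\le(D-\frac12)^2\le D^2-D+1$. Integrating $G_1$ first in $y'$ gives $w(x)\ge c_3\lambda e^{D/4}$. For large $D$ it follows that $u(1,x)>\lambda$, so $X_\lambda(1,x')>D-1$ for all $x'$.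

By the first two estimates, $X_\lambda(1,\cdot)$ drops by more than $\frac14$ along a segment of length $2\sqrt D$. The mean value theorem gives a point $x'$ on the segment with $|\nabla'X_\lambda(1,x')|\ge1/(8\sqrt D)$. By the third estimate, $x=(x',X_\lambda(1,x'))$ satisfies $|x|\ge D-1$. With \eqref{eq:slope} we obtain
\[
|\nabla'u(1,x)|\ge\frac{1}{8\sqrt D}\,p(1,x)\ge\frac18\,(|x|+1)^{-1/2}\,p(1,x),
\]
and $|x|\to\infty$ as $D\to\infty$. Hence the bound of Theorem~\ref{thm:D} fails for this $\gamma$ if $1/2$ is replaced by any larger exponent. \qed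

\begin{thebibliography}{1}
\bibitem{HR}
Fran\c{c}ois Hamel and Luca Rossi,
\emph{Spreading, flattening and logarithmic lag for reaction-diffusion equations in $\mathbb{R}^N$: old and new results},
arXiv:2307.03555 (2023).
\end{thebibliography}
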